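# Continua inside a stable leaf of a cw-expansive homeomorphism

## 1. The translation $t\mapsto t+1$ on the circle $\mathbb R\cup\{\infty\}$

Let $S^1=\mathbb R\cup\{\infty\}$ be the circle of length $2\pi$, with $\mathbb R$ placed on it by stereographic projection, so that arc length is $\frac{2\,dt}{1+t^2}$ on $\mathbb R$. Let $f(t)=t+1$ for $t\in\mathbb R$ and $f(\infty)=\infty$. This is a homeomorphism of the circle with exactly one fixed point.

For $y\in\mathbb R$ let $[y,\infty]=[y,+\infty)\cup\{\infty\}$, a closed arc. Then $f^n([y,\infty])=[y+n,\infty]$. These arcs decrease with $n$ and their intersection is $\{\infty\}$, so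
$$\operatorname{diam} f^n([y,\infty])\to 0\qquad (n\to+\infty).$$
Every point $y$ of the circle is thus joined to $\infty$ by a compact connected set that shrinks to a point under forward iteration. The union of these shrinking sets is the whole circle. But the circle is compact, connected and invariant: $f^n(S^1)=S^1$ for all $n$, and it does not shrink at all.

So a compact connected set can be filled by shrinking compact connected sets that all pass through one point, and still not shrink itself. Something that rules out this slow rotation is needed. Note what is peculiar about this $f$: for $s>0$ the arc $[t,t+s]$ has iterates $[t+n,t+n+s]$, of length at most $2s$ for *all* $n\in\mathbb Z$. There are nontrivial connected sets that stay tiny in the past and in the future. What happens if we forbid exactly that?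

## 2. Stable continua, stable leaves and cw-expansivity

**Definition (continuum).** A continuum is a nonempty compact connected set. Connected sets are nonempty throughout.

**Definition (cw-expansive).** A homeomorphism $f$ of a compact metric space $(X,d)$ is cw-expansive (continuum-wise expansive) if there is a constant $c>0$ such that every connected $A\subset X$ with $\operatorname{diam} f^n(A)<c$ for all $n\in\mathbb Z$ is a singleton.

The map of Section 1 is not cw-expansive: given $c>0$, the arc $[0,s]$ with $2s<c$ violates the condition. Section 4 contains a map that is cw-expansive.

**Definition (stable continuum, stable leaf).** A continuum $C\subset X$ is stable if $\operatorname{diam} f^n(C)\to0$ as $n\to+\infty$. The stable leaf of $x\in X$ is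
$$Q(x)=Q^s_X(x)=\{y\in X:\text{ there is a stable continuum } C\subset X\text{ with }x,y\in C\},$$
the union of all stable continua that contain $x$.

In Section 1 the arcs $[y,\infty]$ are stable, and $Q(\infty)=S^1$. Singletons are always stable. The following are immediate and are used all the time.

* A subcontinuum of a stable continuum is stable.
* The union of two stable continua that intersect is a stable continuum, since $\operatorname{diam}f^n(A\cup B)\le\operatorname{diam} f^n(A)+\operatorname{diam}f^n(B)$. Hence "$y\in Q(x)$" is an equivalence relation, and its classes are the leaves.
* $A$ is stable if and only if $f^n(A)$ is stable, for each $n\in\mathbb Z$. Hence $f^n(Q(x))=Q(f^n(x))$.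

The question, from Alfonso Artigue, "Dendritations of Surfaces", arXiv:1801.08783 (2018), is this. Let $X$ be a Peano continuum (a compact, connected, locally connected metric space) and let $f$ be a cw-expansive homeomorphism of $X$. Is every continuum contained in a stable leaf stable? The answer is yes, and neither connectedness nor local connectedness of $X$ is needed. From now on $(X,d)$ is a compact metric space and $f:X\to X$ is a cw-expansive homeomorphism with constant $c>0$.

**Theorem A.** Every continuum $C\subset Q(x)$ is stable.

**Theorem B.** If a continuum $C\subset X$ is contained in a countable union $\bigcup_{j\ge1}Q(x_j)$ of stable leaves, then $C$ is stable; in particular $C$ lies in a single leaf.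

Theorem A is Theorem B with $x_j=x$ for all $j$. On a first pass, ignore the index $j$.

## 3. Textbook facts about continua

The following facts are in Nadler, *Continuum Theory*, and Illanes–Nadler, *Hyperspaces*.

**Fact 1 (hyperspace).** The space of subcontinua of a compact metric space is compact in the Hausdorff metric. On the subcontinua of $X$, the function $A\mapsto\operatorname{diam} f^i(A)$ is continuous for each $i\in\mathbb Z$.

**Fact 2 (order arcs).** If $A$ is a continuum and $a\in A$, there is a Hausdorff-continuous increasing family of continua $A(t)$, $t\in[0,1]$, with $A(0)=\{a\}$ and $A(1)=A$. For $A=[0,1]$ and $a=0$ one takes $A(t)=[0,t]$.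

**Fact 3 (boundary bumping).** If $U$ is a nonempty proper open subset of a continuum $C$ and $E$ is a component of $\overline U$, then $E\cap\partial U\ne\emptyset$.

The reason is short. If $E\cap\partial U=\emptyset$, then, since components of a compact metric space are intersections of its clopen sets, some clopen subset $H\supset E$ of $\overline U$ misses the compact set $\partial U$. Then $H$ is closed in $C$, and it is open in $\overline U$ and contained in $U$, so it is open in $C$. Since $\emptyset\ne H\subset U\ne C$, this contradicts the connectedness of $C$. For example, let $C=[0,1]$ and let $U$ be the set of points at distance less than $r$ from $z$: if $U\neq C$, the component of $\overline U$ at $z$ is an interval that reaches the boundary of $U$.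

**Fact 4 (chains).** The intersection of a chain (a family totally ordered by inclusion) of continua is a continuum.

We also use Baire's theorem in compact metric spaces, and, in the next section only, the classical theorem of Sierpiński: a continuum is not the union of at least two and at most countably many pairwise disjoint nonempty closed sets.

## 4. The hyperbolic automorphism $\begin{pmatrix}2&1\\1&1\end{pmatrix}$ by hand

Let $H=\begin{pmatrix}2&1\\1&1\end{pmatrix}$, with eigenvalues $\lambda=\frac{3-\sqrt5}2<1$ and $\lambda^{-1}$. Since $H$ is symmetric, there are orthogonal unit eigenvectors $v_s$ (for $\lambda$) and $v_u$ (for $\lambda^{-1}$), and $\|H\|=\lambda^{-1}<2.62$. The vector $v_s$ is proportional to $\left(\frac{1-\sqrt5}2,1\right)$, so it has irrational slope. Let $\pi:\mathbb R^2\to\mathbb T^2$ be the projection, let $d$ be the flat metric, let $f$ be the map of $\mathbb T^2$ induced by $H$, and let $g(t)=\pi(tv_s)$. Irrationality makes $g:\mathbb R\to\mathbb T^2$ injective, and the image of every half-line is dense. Moreover $f(g(t))=g(\lambda t)$.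

**Step 1: points with small orbits.** This step shows that $f$ is cw-expansive and finds the leaf of $0$. Suppose $d(f^n(h),0)<\frac14$ for all $n\ge N$, and let $w_n$ be the lift of $f^n(h)$ with $|w_n|<\frac14$. The integer vector $Hw_n-w_{n+1}$ has norm less than $3.62\cdot\frac14<1$, so it is $0$. Hence $w_{n}=H^{n-N}w_N$ stays bounded, so $w_N$ has no $v_u$-component:
$$d(f^n(h),0)<\tfrac14\ \text{ for all } n\ge N\quad\Longrightarrow\quad f^N(h)=g(t)\text{ with }|t|<\tfrac14. \tag{1}$$
If the inequality holds for all $n\in\mathbb Z$, then $w_n=H^nw_0$ is bounded in both time directions, so $w_0=0$ and $h=0$. Apply this to $h=y-z$ with $y,z$ in a connected set $A$ such that $\operatorname{diam}f^n(A)<\frac14$ for all $n$: it follows that $A$ is a singleton. So $f$ is cw-expansive with $c=\frac14$.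

If $y$ lies in a stable continuum containing $0$, then $f^n(y)\to0$. By (1) there are $N$ and $t$ with $f^N(y)=g(t)$, so $y=g(\lambda^{-N}t)$. Conversely, $g([-a,a])$ is stable, because its $n$-th image has diameter at most $2a\lambda^n$. Thus $Q(0)=g(\mathbb R)$, a dense line.

**Step 2: continua inside a small box.** This step shows that they are segments of $g(\mathbb R)$. For $p\in\mathbb T^2$ let $B_p=\{p+\pi(av_s+bv_u):|a|,|b|\le\rho\}$ with $\rho=\frac14$. The square has diameter $\frac{\sqrt2}2<1$, so $(a,b)$ are coordinates on $B_p$. If $g(t)\in B_p$ has coordinates $(a,b)$, then $g(t')\in B_p$ has the same $b$ for all $t'\in[t-a-\rho,t-a+\rho]$, and this interval contains a rational $t'$. So only countably many values of $b$ occur on $g(\mathbb R)\cap B_p$. A continuum in $g(\mathbb R)\cap B_p$ has a connected countable set of $b$-values, so $b$ is constant on it, and the continuum is $g(J)$ for a compact interval $J$.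

**Step 3: all continua in the leaf.** This step proves Theorem A for $Q(0)$. Let $C\subset g(\mathbb R)$ be a continuum. If $C\subset B_p$ for some $p$, Step 2 shows that $C=g(J)$, which is stable. Otherwise take $p=g(t)\in C$ and let $U$ be the part of $C$ in the interior of $B_p$, a proper open subset of $C$. By Fact 3 the component of $\overline U$ containing $p$ reaches the boundary of $B_p$, and by Step 2 it lies in $\{b=0\}$. So it is $g(t+I)$, where $I\ni0$ is an interval that contains $\rho$ or $-\rho$. Hence every component of the closed set $g^{-1}(C)\subset\mathbb R$ is a closed interval of length at least $\rho$, and there are countably many of them. None is unbounded: otherwise $C$ would be dense, so $C=\mathbb T^2$, but $g(\mathbb R)\ne\mathbb T^2$ because only countably many $g(t)$ have first coordinate $0$. So $C$ is a countable disjoint union of compact arcs, and by Sierpiński's theorem there is only one arc: $C=g([t_1,t_2])$, which is stable.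

This argument used that the leaf is an injectively immersed line and that in a small box it consists of countably many parallel plaques. In general we know neither. One feature will survive: through every point of $C$ there passes a subcontinuum of $C$ of a definite size.

## 5. Uniform shrinking of $\varepsilon$-stable continua

Back to a general cw-expansive $f$ with constant $c$. Fix $\varepsilon\in(0,c)$.

**Definition ($\varepsilon$-stable).** A continuum $A$ is $\varepsilon$-stable if $\operatorname{diam} f^n(A)\le\varepsilon$ for all $n\ge0$.

For the torus map, $g([0,a])$ with $a\le\varepsilon$ is $\varepsilon$-stable. By Fact 1, a Hausdorff limit of $\varepsilon$-stable continua is an $\varepsilon$-stable continuum. By contrast, a limit of stable continua need not be stable: in Section 1 the arcs $[-k,\infty]$ converge to $S^1$. The purpose of this section is to pass from "stable" to "$\varepsilon$-stable" whenever possible, because limits can be taken there.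

**Lemma 1.** $\tau_n:=\sup\{\operatorname{diam} f^n(A):A\ \varepsilon\text{-stable}\}\to0$ as $n\to\infty$. In particular $\varepsilon$-stable continua are stable.

*Proof.* Otherwise there are $\eta>0$, $n_k\to\infty$ and $\varepsilon$-stable $A_k$ with $\operatorname{diam} f^{n_k}(A_k)\ge\eta$. Pass to a subsequence with $f^{n_k}(A_k)\to B$, a continuum with $\operatorname{diam} B\ge\eta$. Fix $i\in\mathbb Z$. For large $k$ we have $n_k+i\ge0$, so $\operatorname{diam} f^i(B)=\lim_k\operatorname{diam} f^{n_k+i}(A_k)\le\varepsilon<c$. As $i$ is arbitrary, cw-expansivity makes $B$ a singleton, a contradiction. $\square$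

**Lemma 2.** There is $\delta\in(0,\varepsilon)$ such that if $A$ is a continuum, $n\ge0$, $\operatorname{diam} A\le\delta$ and $\operatorname{diam} f^n(A)\le\delta$, then $\operatorname{diam} f^i(A)\le\varepsilon$ for $0\le i\le n$.

So a continuum that is very small at two times cannot become large in between.

*Proof.* Otherwise, for all large $k$ there are a continuum $A_k$ and $n_k\ge0$ with $\operatorname{diam}A_k\le\frac1k$, $\operatorname{diam}f^{n_k}(A_k)\le\frac1k$ and $\max_{0\le i\le n_k}\operatorname{diam} f^i(A_k)>\varepsilon$. Along an order arc from a singleton to $A_k$ (Fact 2) this maximum varies continuously from $0$ to a value greater than $\varepsilon$. So there is a continuum $B_k\subset A_k$ with $\max_{0\le i\le n_k}\operatorname{diam} f^i(B_k)=\varepsilon$, attained at some $i_k$.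

For each fixed $i\ge0$, uniform continuity of $f^i$ and $\operatorname{diam}B_k\to0$ give $\operatorname{diam}f^i(B_k)\to0$. So $i_k$ cannot equal $i$ for infinitely many $k$, and $i_k\to\infty$. In the same way, $\operatorname{diam}f^{n_k}(B_k)\to0$ and uniform continuity of $f^{-i}$ give $n_k-i_k\to\infty$. Let $B$ be a limit of a subsequence of $f^{i_k}(B_k)$. Then $\operatorname{diam}B=\varepsilon>0$. For each $j\in\mathbb Z$ we have $0\le i_k+j\le n_k$ for large $k$, so $\operatorname{diam}f^j(B)\le\varepsilon<c$. This contradicts cw-expansivity. $\square$

Fix this $\delta$ for the rest of the notes.

**Corollary 3.** A stable continuum $A$ with $\operatorname{diam}A\le\delta$ is $\varepsilon$-stable.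

*Proof.* For all large $n$, $\operatorname{diam} f^n(A)\le\delta$, so Lemma 2 gives $\operatorname{diam}f^i(A)\le\varepsilon$ for $0\le i\le n$. Let $n\to\infty$. $\square$

The next lemma is the gluing tool. It says that infinitely many $\varepsilon$-stable continua may be attached to one stable continuum.

**Lemma 4.** Let $K$ be a stable continuum and $\mathcal A$ any family of $\varepsilon$-stable continua, each meeting $K$. Then $M=\overline{K\cup\bigcup\mathcal A}$ is a stable continuum.

*Proof.* The set $K\cup\bigcup\mathcal A$ is connected, so $M$ is a continuum. Every point of $f^n(K\cup\bigcup\mathcal A)$ is within $\tau_n$ of a point of $f^n(K)$. Since passing to the closure does not change diameters, Lemma 1 gives $\operatorname{diam}f^n(M)\le\operatorname{diam} f^n(K)+2\tau_n\to0$. $\square$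

**Lemma 5.** For every $x\in X$ there are stable continua $K_1(x)\subset K_2(x)\subset\cdots$ containing $x$ such that every stable continuum containing $x$ lies in some $K_m(x)$. Hence $Q(x)=\bigcup_mK_m(x)$.

*Proof.* Let $K_m(x)$ be the closure of the union of all continua $A\ni x$ for which $f^m(A)$ is $\varepsilon$-stable. One of them is $\{x\}$. The set $f^m(K_m(x))$ is the closure of the union of the $\varepsilon$-stable continua $f^m(A)$, all of which contain $f^m(x)$. Lemma 4 with the stable continuum $\{f^m(x)\}$ shows that it is a stable continuum, and so $K_m(x)$ is one too. If $f^m(A)$ is $\varepsilon$-stable, so is $f^{m+1}(A)$; hence $K_m(x)\subset K_{m+1}(x)$. If $A\ni x$ is stable, then $\operatorname{diam}f^n(A)\le\varepsilon$ for all $n\ge m$ with some $m\geq 1$, that is, $f^m(A)$ is $\varepsilon$-stable, and $A\subset K_m(x)$. $\square$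

For the torus map with $c=\frac14$ these sets are $K_m(0)=g([-\lambda^{-m}\varepsilon,\lambda^{-m}\varepsilon])$. Indeed, an $\varepsilon$-stable continuum containing $0$ lies in $g((-\frac14,\frac14))$ by (1), so it is $g(I)$ with an interval $I\ni0$, and its diameter is the length of $I$, which is at most $\varepsilon$. Conversely all such $g(I)$ are $\varepsilon$-stable. Their union is $g([-\varepsilon,\varepsilon])$, and $f^{-m}$ stretches by $\lambda^{-m}$.

## 6. What Baire's theorem gives directly, and small continua

Let $C\subset Q(x)$ be a continuum. If $C\subset K_m(x)$ for some $m$, we are done. We only know that $C=\bigcup_m(C\cap K_m(x))$, a countable union of closed sets. The first thing to try is Baire's theorem: some $C\cap K_m(x)$ contains a nonempty relatively open subset of $C$.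

This is local information, and it does not spread by itself. Look at the circle of Section 1 with $C=S^1$ and $T_m=[-m,\infty]$. The $T_m$ play the role of the $K_m(\infty)$: they are stable, they increase to $S^1$, and every stable continuum $A\ni\infty$ lies in one of them. (Such an $A$ is not $S^1$, so it is an arc or a point; if it contained $\{\infty\}\cup(-\infty,b]$, its $n$-th image would contain $\{\infty\}\cup(-\infty,b+n]$ and would not shrink. So $A=[a,\infty]$ or $A=\{\infty\}$.) Every real point has a neighborhood inside one $T_m$. Only at $\infty$ does this fail, and this one point is enough to ruin stability. So Baire's theorem has to be combined with the uniformity of Section 5.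

For continua of small diameter this can be done by applying Baire's theorem to a quotient of $C$ rather than to $C$: collapse the maximal stable pieces and show that nothing is left.

**Proposition 6.** Let $C$ be a continuum with $\operatorname{diam}C\le\delta$ and $C\subset\bigcup_jQ(x_j)$ (a countable union). Then $C$ is stable, hence $\varepsilon$-stable by Corollary 3.

*Proof.*

**Step 1: maximal stable pieces.** We show that each $z\in C$ lies in a largest stable subcontinuum of $C$. Let $L(z)$ be the union of all stable continua $A$ with $z\in A\subset C$. Each such $A$ has diameter at most $\delta$, so it is $\varepsilon$-stable by Corollary 3. By Lemma 4 applied to $\{z\}$, the closure $\overline{L(z)}$ is a stable continuum, and $z\in\overline{L(z)}\subset C$. By the definition of $L(z)$, $\overline{L(z)}\subset L(z)$. So $L(z)$ is itself a stable continuum, and it is $\varepsilon$-stable.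

**Step 2: the quotient.** We collapse these pieces. If $L(z)\cap L(w)\ne\emptyset$, then $L(z)\cup L(w)$ is a stable subcontinuum of $C$ containing $z$ and $w$, so $L(z)=L(w)$. Thus the sets $L(z)$ partition $C$. The corresponding equivalence relation is closed: let $z_k\to z$, $w_k\to w$ with $w_k\in L(z_k)$. A subsequence of the $\varepsilon$-stable continua $L(z_k)$ converges to an $\varepsilon$-stable, hence stable, subcontinuum of $C$ containing $z$ and $w$; so $w\in L(z)$. Therefore the quotient $D$ is a compact, connected, metrizable space, and the quotient map $q:C\to D$ is closed with connected fibers. The preimage of a continuum $E\subset D$ is a continuum: if $q^{-1}(E)=P\cup R$ with $P,R$ disjoint, closed and nonempty, then each fiber lies in $P$ or in $R$, so $q(P)$ and $q(R)$ are disjoint nonempty closed sets covering $E$, which is impossible.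

**Step 3: Baire in the quotient.** We show that $D$ is a point. Suppose $C$ is not stable. Then $D$ has more than one point, since otherwise $C=L(z)$. By Lemma 5, $D=\bigcup_{j,m}q(C\cap K_m(x_j))$ is a countable union of closed sets. Baire's theorem gives $j,m$ and a nonempty open $U\subset D$ with $U\subset q(C\cap K_m(x_j))$. Pick $e\in U$ and an open $V\ni e$ with $\overline V\subset U$ and $V\ne D$. By Fact 3 the component $E$ of $\overline V$ containing $e$ meets $\partial V$. Since $e\notin\partial V$, $E$ has more than one point.

Let $C'=q^{-1}(E)$, a continuum. It is the union of the sets $L(z)$ with $z\in C'$. Each of them meets $K_m(x_j)$: since $q(z)\in E\subset q(C\cap K_m(x_j))$, there is $w\in C\cap K_m(x_j)$ with $q(w)=q(z)$, and $w\in L(z)$. The $L(z)$ are $\varepsilon$-stable, so by Lemma 4 the set $C'$ lies in a stable continuum. Hence $C'$ is stable, so $C'\subset L(z)$ for $z\in C'$, and $E=q(C')$ is a single point, a contradiction. $\square$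

## 7. From small to large: locally connected continua, and where the gluing stops

Can Proposition 6 be bootstrapped? Two natural ways suggest themselves.

One can repeat the quotient argument for a large $C$. It breaks in Step 1: a stable continuum in $C$ need no longer be $\varepsilon$-stable, and $L(z)$ need not be closed. For the torus map and $C=\mathbb T^2$, the set $L(0)=Q(0)=g(\mathbb R)$ is dense and not closed. (This $C$ does not lie in countably many leaves, but Step 1 comes before that hypothesis is used.)

Or one can cut $C$ into small continua. If $C$ is locally connected, it is a finite union of connected sets of diameter at most $\delta$. Their closures $C_1,\dots,C_k$ are continua in $C$ of diameter at most $\delta$, so they are stable by Proposition 6. Since $C$ is connected, the $C_i$ can be ordered so that each one after the first meets the union of its predecessors. Adding them one by one shows that $C$ is stable. So the theorem holds for locally connected $C$.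

For general $C$ this stops at the word "finite". The hypothesis that $X$ is locally connected does not help, because it does not pass to subcontinua: a closed square contains the closure of the graph of $\sin(1/t)$, $0<t\le1$, which is not locally connected. Near a point $z$ of $C$ there may be infinitely many small pieces $A_1,A_2,\dots$ of $C$, and the number $m$ with $A_i\subset K_m(x)$ may tend to infinity as $A_i$ accumulates at $z$. Call such a $z$ bad for the moment.

The way out is to look at the *whole* limit $A$ of the pieces $A_i$. If $A$ contained one point that is not bad, then infinitely many $A_i$ would touch a single $K_m(x)$ near that point. By Proposition 6 the $A_i$ are $\varepsilon$-stable, so Lemma 4 glues all of them to $K_m(x)$ at once, and the numbers above stay bounded. So *all* points of the limit $A$ are bad. Badness spreads along continua of a fixed size, and the argument can be repeated inside the set of bad points. It can also be run at every time $n$, with one and the same set of bad points. This is what the next section does.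

## 8. Derived sets and the continua inside them

We begin the proof of Theorem B. Let $C\subset\bigcup_jQ(x_j)$ be a continuum and *suppose that $C$ is not stable*.

**Step 1: $C$ stays large.** We find a size that no forward image of $C$ goes below. For every $n\ge0$, $f^n(C)$ is a non-stable continuum contained in $\bigcup_jQ(f^n(x_j))$. So Proposition 6 gives
$$\operatorname{diam} f^n(C)>\delta\qquad(n\ge0). \tag{2}$$
Put $r=\delta/2$ and $\overline B(z,r)=\{y:d(y,z)\le r\}$, a set of diameter at most $\delta$. By (2), $f^n(C)\not\subset\overline B(w,r)$ for all $w\in X$ and $n\ge0$.

**Step 2: tame sets and the derivative.** We make "bad" precise. Let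
$$T_m=\bigcup_{j\le m}K_m(x_j).$$
These sets are compact and increasing, and $C\subset\bigcup_mT_m$. (If $x_j=x$ for all $j$, then $T_m=K_m(x)$.) Call a set *tame* if it is contained in some $T_m$. For closed $F\subset C$ let
$$F'=\{z\in F:\text{ no relatively open neighborhood of } z\text{ in }F\text{ is tame}\}.$$
The set $F\setminus F'$ is a union of relatively open subsets of $F$, so $F'$ is closed. Define by transfinite recursion
$$F_0=C,\qquad F_{\alpha+1}=(F_\alpha)',\qquad F_\lambda=\bigcap_{\alpha<\lambda}F_\alpha\quad(\lambda\text{ a limit ordinal}).$$

As an example of the construction, apply it to the circle of Section 1 with $C=S^1$ and $T_m=[-m,\infty]$. Then $F_1=\{\infty\}$, this point is tame, and $F_2=\emptyset$. No contradiction arises there, and $F_1$ is a single point. For cw-expansive $f$ the derived sets cannot be that thin, as the following claim shows.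

**Claim $P(\alpha)$.** For every $n\ge0$ and every $z\in F_\alpha$ there is a continuum $A$ with
$$f^n(z)\in A\subset f^n(F_\alpha)\cap\overline B(f^n(z),r)$$
that contains a point at distance exactly $r$ from $f^n(z)$.

We prove $P(\alpha)$ for all $\alpha$ by transfinite induction. Fix $n\ge0$.

**Step 3: $\alpha=0$.** Here the continuum comes from boundary bumping. Let $z\in C$. In the continuum $f^n(C)$ consider the open set $U=\{y\in f^n(C):d(y,f^n(z))<r\}$. It contains $f^n(z)$, and it is proper because $f^n(C)\not\subset\overline B(f^n(z),r)$. Its boundary lies in $\{y:d(y,f^n(z))=r\}$. By Fact 3 the component $A$ of $\overline U$ containing $f^n(z)$ has a point at distance $r$ from $f^n(z)$, and $A\subset\overline B(f^n(z),r)$.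

**Step 4: from $\alpha$ to $\alpha+1$.** This is where badness spreads.

*Construction of $A$.* Let $z\in F_{\alpha+1}$. For each $i\ge1$ the relative neighborhood $F_\alpha\cap\{y:d(y,z)<1/i\}$ is not tame; in particular it is not contained in $T_i$. Choose
$$z_i\in F_\alpha,\qquad d(z_i,z)<1/i,\qquad z_i\notin T_i. \tag{3}$$
Let $A_i$ be a continuum given by $P(\alpha)$ for the point $z_i$ and our $n$. By Fact 1 we may pass to a subsequence with $A_i\to A$, a continuum. Since $f^n(z_i)\to f^n(z)$ and $f^n(F_\alpha)$ is closed, $f^n(z)\in A\subset f^n(F_\alpha)\cap\overline B(f^n(z),r)$. If $p_i\in A_i$ has distance $r$ from $f^n(z_i)$, any limit point of the $p_i$ lies in $A$ and has distance $r$ from $f^n(z)$.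

*Every point of $A$ is in $f^n(F_{\alpha+1})$.* Suppose not: there is $y\in F_\alpha\setminus F_{\alpha+1}$ with $f^n(y)\in A$. There are a relatively open neighborhood $O$ of $y$ in $F_\alpha$ and an $m$ with $O\subset T_m$. As $A_i\to A$ and $A_i\subset f^n(F_\alpha)$, there are $y_i\in F_\alpha$ with $f^n(y_i)\in A_i$ and $f^n(y_i)\to f^n(y)$; hence $y_i\to y$. For large $i$ we have $y_i\in O\subset T_m=\bigcup_{j\le m}K_m(x_j)$. After passing to a further subsequence, there is one $j\le m$ with $y_i\in K_m(x_j)$ for all remaining $i$.

Each $A_i$ is a continuum of diameter at most $2r=\delta$, contained in $f^n(C)\subset\bigcup_lQ(f^n(x_l))$. By Proposition 6 it is $\varepsilon$-stable. It meets the stable continuum $f^n(K_m(x_j))$ at $f^n(y_i)$. By Lemma 4,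
$$M=\overline{f^n(K_m(x_j))\cup\bigcup_iA_i}$$
is a stable continuum. Hence $f^{-n}(M)$ is a stable continuum. It contains $x_j$, and it contains all remaining $z_i$ because $f^n(z_i)\in A_i$. By Lemma 5, $f^{-n}(M)\subset K_{m'}(x_j)$ for some $m'$. Put $m''=\max(m',j)$. Then $z_i\in K_{m''}(x_j)\subset T_{m''}\subset T_i$ for all remaining $i\ge m''$, contradicting (3). So $A\subset f^n(F_{\alpha+1})$, and $P(\alpha+1)$ holds.

It is instructive to see this step fail in Section 1, with $n=0$. Take $z=\infty$ and $z_i=-i-1\notin T_i$, and let $A_i=[-i-1,-N]$ with a large $N$. These arcs are stable, they are small, and they all meet $T_N$ at $-N$. They converge to $\{\infty\}\cup(-\infty,-N]$, and all points of this limit except $\infty$ have tame neighborhoods. But the closure of $T_N\cup\bigcup_iA_i$ is $S^1$, which is not stable. What is missing is the uniform shrinking in Lemma 1: for every $n\ge N$ the arc $f^n(A_i)=[n-i-1,n-N]$ with $i$ large contains most of the half circle $\{\infty\}\cup(-\infty,0]$.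

**Step 5: limit ordinals.** Here we intersect. Let $\lambda$ be a limit ordinal and assume $P(\alpha)$ for $\alpha<\lambda$. Let $z\in F_\lambda$, and for $\alpha<\lambda$ let $A_\alpha$ be the component of $f^n(z)$ in $f^n(F_\alpha)\cap\overline B(f^n(z),r)$. It contains the continuum given by $P(\alpha)$, so it meets the sphere $\Sigma=\{y:d(y,f^n(z))=r\}$. The $A_\alpha$ decrease with $\alpha$, so by Fact 4 the set $A=\bigcap_{\alpha<\lambda}A_\alpha$ is a continuum containing $f^n(z)$. It is contained in $\overline B(f^n(z),r)$ and in $\bigcap_{\alpha<\lambda}f^n(F_\alpha)=f^n(F_\lambda)$. The sets $A_\alpha\cap\Sigma$ form a decreasing family of nonempty compact sets, so $A\cap\Sigma\ne\emptyset$. This proves $P(\lambda)$, and the claim holds for all $\alpha$.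

## 9. The last nonempty derived set

It remains to see that the derived sets vanish, and that the last one before that contradicts the claim.

**Step 6: some $F_\alpha$ is empty.** The sequence is decreasing. It stabilizes at a countable ordinal: fix a countable base of $C$; whenever $F_\alpha\ne F_{\alpha+1}$, choose a basic open set $U_\alpha$ that meets $F_\alpha$ and misses $F_{\alpha+1}$. If $\alpha<\beta$ are two such ordinals, then $U_\beta$ meets $F_\beta\subset F_{\alpha+1}$ and $U_\alpha$ does not, so $U_\alpha\ne U_\beta$. Hence there are only countably many such ordinals, and $F_\alpha=F_{\alpha+1}$ for some countable $\alpha$.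

If this $F_\alpha$ were nonempty, Baire's theorem applied to $F_\alpha=\bigcup_m(F_\alpha\cap T_m)$ would give a nonempty relatively open tame subset of $F_\alpha$. Its points are not in $F_{\alpha+1}=F_\alpha$, a contradiction. So $F_\alpha=\emptyset$ for some $\alpha$.

**Step 7: the last nonempty set is tame.** Let $\alpha$ be the least ordinal with $F_\alpha=\emptyset$. It is not $0$, since $F_0=C$. It is not a limit ordinal, since a decreasing family of nonempty compact sets has nonempty intersection. So $\alpha=\beta+1$, and $F_\beta$ is a nonempty compact set each of whose points has a tame relatively open neighborhood. Finitely many of these cover $F_\beta$. Since the $T_m$ increase, $F_\beta\subset T_m$ for some $m$.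

**Step 8: the contradiction.** The set $F_\beta$ lies in finitely many stable continua, yet by the claim its images contain pieces of size $r$ at all times. To compare the two we use an elementary bound: a connected set $A$ covered by $m$ closed sets of diameter at most $s$ has diameter at most $ms$. Indeed, form the graph whose vertices are the nonempty traces of these closed sets on $A$, with an edge between traces that intersect. It is connected, since otherwise $A$ would split into two disjoint nonempty relatively closed sets. So any two points of $A$ are linked by a chain of at most $m$ of the sets, consecutive ones intersecting.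

Fix $z\in F_\beta$. For every $n\ge0$, $P(\beta)$ gives a connected set $A\subset f^n(F_\beta)\subset\bigcup_{j\le m}f^n(K_m(x_j))$ with $\operatorname{diam}A\ge r$. Therefore
$$r\le m\cdot\max_{j\le m}\operatorname{diam} f^n(K_m(x_j)). \tag{4}$$
Here $m$ does not depend on $n$, and the finitely many continua $K_m(x_j)$, $j\le m$, are stable. So the right-hand side of (4) tends to $0$ as $n\to\infty$, a contradiction. Hence $C$ is stable, and then $C\subset Q(z)$ for every $z\in C$. This proves Theorem B, and with it Theorem A. $\blacksquare$

## 10. The number of leaves met by a continuum, uniformity, and unstable leaves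

**Proposition 7 (dichotomy).** For a continuum $C\subset X$ exactly one of the following holds:

* (i) $C$ is stable (equivalently, $C$ lies in one leaf; equivalently, $C$ lies in countably many leaves);
* (ii) $C$ meets $2^{\aleph_0}$ stable leaves.

*Proof.* A stable $C$ lies in one leaf, and Theorem B closes the circle of equivalences in (i). So (i) and (ii) exclude each other. Suppose $C$ is not stable. By Theorem B, $C$ meets uncountably many leaves. The relation "same leaf" is an equivalence relation, and it equals $\bigcup_mE_m$ with
$$E_m=\{(z,w):\text{ there is a continuum }A\ni z,w\text{ with }f^m(A)\ \varepsilon\text{-stable}\}.$$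
Indeed, if $z,w$ lie in a stable continuum $A$, then $f^m(A)$ is $\varepsilon$-stable for large $m$; conversely, if $f^m(A)$ is $\varepsilon$-stable, then $A$ is stable by Lemma 1. Each $E_m$ is closed: if $(z_k,w_k)\to(z,w)$ with continua $A_k$, a limit of a subsequence of the $A_k$ serves for $(z,w)$. So "same leaf", restricted to $C$, is an $F_\sigma$ equivalence relation on a compact metric space. By Silver's theorem (J. Silver, Ann. Math. Logic 18 (1980)), a Borel equivalence relation on a compact metric space with uncountably many classes has $2^{\aleph_0}$ classes. $\square$

**Proposition 8 (uniformity).** For every $\varepsilon\in(0,c)$ there are $\delta>0$ and a sequence $\tau_n\to0$, $\tau_n\le\varepsilon$, such that every continuum $C$ with $\operatorname{diam}C\le\delta$ contained in some stable leaf satisfies $\operatorname{diam}f^n(C)\le\tau_n$ for all $n\ge0$.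

*Proof.* By Proposition 6 such a $C$ is $\varepsilon$-stable. Take $\tau_n$ from Lemma 1; $\tau_n\le\varepsilon$ by the definition of $\varepsilon$-stable. $\square$

The map $f^{-1}$ is also cw-expansive, with the same constant. Applied to $f^{-1}$, all the statements hold for unstable leaves.

## 11. The circle, the dense line and a convergent sequence: sharpness of the hypotheses

**Cw-expansivity cannot be dropped.** The map of Section 1 shows it: $S^1=Q(\infty)$ is a continuum in a leaf and is not stable. The same happens for any orientation-preserving homeomorphism $f$ of $S^1$ with exactly one fixed point $p$. It restricts to an increasing homeomorphism of $S^1\setminus\{p\}\cong\mathbb R$ without fixed points, and we may choose the coordinate so that $f(t)>t$. An increasing orbit has no limit in $\mathbb R$, since that limit would be fixed. So $f^n(y)\to p$ for every $y$, and the closed arc from $y$ to $p$ in the direction of motion shrinks to $p$. Hence $Q(p)=S^1$, which is invariant.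

**Compactness of $C$ cannot be dropped.** For the torus map of Section 4, the line $g(\mathbb R)=Q(0)$ is connected, invariant and has more than one point. So its iterates do not shrink.

**Connectedness of $C$ cannot be dropped.** Again take the torus map. Since $g([\frac14,\infty))$ is dense, choose $t_k\ge\frac14$ with $h_k=g(t_k)\to0$. The set $S=\{0\}\cup\{h_k:k\ge1\}$ is compact and contained in $Q(0)$. Since $g$ is injective, $h_k\notin g((-\frac14,\frac14))$, so (1) with $N=0$ gives some $n_k\ge0$ with $d(f^{n_k}(h_k),0)\ge\frac14$. For each fixed $n$ we have $f^n(h_k)\to f^n(0)=0$, so $n_k\to\infty$. Thus $\operatorname{diam}f^{n_k}(S)\ge\frac14$ with $n_k\to\infty$, and $\operatorname{diam} f^n(S)\not\to0$.
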